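# A telescope cone whose addition is not jointly continuous

## 1. A condition linking a sequence to a grid

Write $\mathbb N^*=\{1,2,\dots\}$. We start with two sets of functions. Let $B_X$ be the set of functions $f\colon\mathbb N^*\cup\{\infty\}\to[0,1]$ such that
$$\lim_{i\to\infty}f(i)=f(\infty),$$
and let $B_Y$ be the set of functions $g\colon(\mathbb N^*\times\mathbb N^*)\cup\{\infty\}\to[0,1]$ such that
$$|g(k,j)-g(\infty)|\le \tfrac1k\qquad\text{for all }k,j\ge1 .$$
So $f$ is a convergent sequence together with its limit, with no control on the speed of convergence. On the other hand $g$ is a function on a grid, and row $k$ of the grid stays within $1/k$ of a central value. Put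
$$I=(\mathbb N^*\cup\{\infty\})\sqcup((\mathbb N^*\times\mathbb N^*)\cup\{\infty\}),\qquad B=B_X\times B_Y\subseteq\mathbb R_+^I .$$

The topology is one-sided. Let $\mathbb R_+^\sigma$ be $\mathbb R_+$ with open sets $\emptyset$, $\mathbb R_+$ and $]c,\infty[$ for $c\ge0$. We give $B$ the subspace topology from the product $(\mathbb R_+^\sigma)^I$. A basic open set is then described by *finitely many strict lower bounds* $h(i)>c_i$ with $c_i\ge0$. Upper bounds are never available. The only open set of $\mathbb R_+^\sigma$ containing $0$ is the whole space, so a coordinate where $h$ vanishes cannot be restricted at all near $h$.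

The construction on which everything turns is the set $W\subseteq\mathbb R_+^I$ of all pairs $(f,g)$ such that

* $f(\infty)>\frac34$ and $g(\infty)>\frac34$, and
* for all $k,j\ge1$: $g(k,j)>\frac12$, or $f(i)>\frac12$ for some $i$ with $k<i\le k+j$.

The second condition is an infinite list of demands, one for each pair $(k,j)$. Each demand can be met by $g$ at the grid point $(k,j)$, or by $f$ somewhere on the block of length $j$ that follows $k$.

Let us see by hand what each half of the demand does alone. Suppose first that $f$ is not allowed to help, so that we ask $g(k,j)>\frac12$ for all $k,j$. The constant function $1$ satisfies this. But a neighborhood of $1$ in $B_Y$ restricts finitely many coordinates, so for all but finitely many $j$ it contains the function that is $1$ everywhere except for the value $0$ at $(1,j)$ (row $1$ tolerates a deviation of $1$). The condition is not open. Now suppose that $g$ is not allowed to help. Taking $j=1$, we are asking that $f(i)>\frac12$ for every $i\ge2$, and again a neighborhood of the constant $1$ in $B_X$ contains functions that vanish at some far-away $i$. The condition is not open either.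 Step 3 below shows that the *disjunction* is open in $B$: in the rows with large $k$ the constraint $|g(k,j)-g(\infty)|\le1/k$ meets the demand, and in each remaining row a single index $i$ with $f(i)>\frac12$ meets the demand for every large $j$.

The same argument works after rescaling, that is, for $\{z\in B\mid\lambda z\in W\}$ with any fixed $\lambda\geq 1$. However, the number of rows that have to be treated one at a time grows with $\lambda$, because $\lambda g$ may deviate by $\lambda/k$ in row $k$.

Here is what $W$ is for. Every pointed barycentric algebra $B$ generates a cone, its *telescope*, made of the rescaled copies $(1/\alpha)^n\cdot B$, $n\in\mathbb N$. Suppose that the barycentric operations of $B$ are jointly continuous. Is addition on the telescope jointly continuous? The set $W$ will give an open set of the telescope that contains $(1,0)+(0,1)$. To contradict joint continuity we move the first summand at scale $1$ and the second at a very different scale, chosen afterwards.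

## 2. Barycentric algebras and cones with a topology

Throughout, $[0,1]$ and $\mathbb R_+$ carry their usual topologies unless we write $\mathbb R_+^\sigma$, and $\mathbb N$ is discrete.

**Definition (barycentric algebra).** A barycentric algebra is a set $B$ with binary operations $+_a$, $a\in[0,1]$, such that for all $x,y,z\in B$ and $a,b\in[0,1]$: $x+_1y=x$; $x+_ax=x$; $x+_ay=y+_{1-a}x$; and
$$(x+_ay)+_bz=x+_{ab}\bigl(y+_{\frac{b(1-a)}{1-ab}}z\bigr)\quad\text{whenever }ab<1.$$
It is *pointed* if it has a distinguished element $\bot$. One then writes $a\cdot x=x+_a\bot$.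

The example to keep in mind is a convex subset of a real vector space with $x+_ay=ax+(1-a)y$. The last axiom holds because both sides equal $ab\,x+b(1-a)y+(1-b)z$. If the convex set contains $0$ and $\bot=0$, then $a\cdot x=ax$.

Two small consequences will be used. First, $a\cdot\bot=\bot+_a\bot=\bot$. Second, $a\cdot(b\cdot x)=(ab)\cdot x$. If $ab<1$, the last axiom gives $(x+_b\bot)+_a\bot=x+_{ab}(\bot+_c\bot)=x+_{ab}\bot$ for the appropriate $c$. If $ab=1$, then $a=b=1$ and both sides are $x$.

**Definition (topologies on barycentric algebras).** A *semitopological* barycentric algebra carries a topology such that each $+_a\colon B\times B\to B$ is separately continuous in each argument and, for all $x,y$, the map $a\mapsto x+_ay$ is continuous from $[0,1]$ to $B$. It is a *topological* barycentric algebra if $(a,x,y)\mapsto x+_ay$ is jointly continuous from $[0,1]\times B\times B$ to $B$. A *pointed* (semi)topological barycentric algebra is one whose $\bot$ is least in the specialization preordering, where $x\le y$ means that every open set containing $x$ contains $y$. Equivalently, the only open set containing $\bot$ is $B$ itself.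

For example, the specialization preordering of $\mathbb R_+^\sigma$ is the usual order, and $0$ is its least element. For $B=[0,1]$ with the topology induced from $\mathbb R_+^\sigma$ and $\bot=0$, we get a pointed topological barycentric algebra. Joint continuity is a special case of the computation in Step 1 of Section 5.

**Definition (cone).** A cone is a commutative monoid $(C,+,0)$ with a scalar multiplication $\cdot\colon\mathbb R_+\times C\to C$ such that, for all $r,s\in\mathbb R_+$ and $x,y\in C$: $0\cdot x=0$, $1\cdot x=x$, $r\cdot(s\cdot x)=(rs)\cdot x$, $r\cdot(x+y)=r\cdot x+r\cdot y$, and $(r+s)\cdot x=r\cdot x+s\cdot x$. A *semitopological cone* has a topology making $+$ and $\cdot$ separately continuous. It is a *topological cone* if both maps are jointly continuous.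

For example, $(\mathbb R_+^\sigma)^J$ is a topological cone for every set $J$. We can check this one coordinate at a time. If $s+t>c\ge 0$, choose $s_1<s$ (or $s_1=0$ if $s=0$) and $t_1$ likewise with $s_1+t_1>c$. Then $s'+t'>c$ for all $s'\in{]s_1,\infty[}$ and $t'\in{]t_1,\infty[}$, where the interval is replaced by $\mathbb R_+$ if the corresponding number $s$ or $t$ is $0$; the inequality $s'+t'\ge s_1+t_1>c$ is all that is needed. If $rs>c\ge0$, then $r,s>0$, and we can choose $r_1\in{]0,r[}$ and $s_1\in{]0,s[}$ with $r_1s_1>c$. Then $r's'>c$ for all $r'>r_1$, $s'>s_1$.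

## 3. The telescope and the problem

Let $B$ be a pointed barycentric algebra and $\alpha\in{]0,1[}$. On $\coprod_{n\in\mathbb N}B=\{(n,x)\mid n\in\mathbb N,\ x\in B\}$ let
$$(m,x)\sim(n,y)\iff \alpha^{k-m}\cdot x=\alpha^{k-n}\cdot y\ \text{ for some }k\ge m,n .$$
This is the smallest equivalence relation identifying $(n,x)$ with $(n+1,\alpha\cdot x)$. The quotient is written $\mathrm{tscope}_\alpha(B)$, the class of $(n,x)$ is written $[(n,x)]_\alpha$, and $q(n,x)=[(n,x)]_\alpha$ is the quotient map. The class $q(n,x)$ is meant to represent $(1/\alpha)^n\cdot x$. In particular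
$$q(n,x)=q(n+1,\alpha\cdot x), \tag{1}$$
so any two classes can be written with a common index $n$.

The cone structure is as follows. The zero is $q(0,\bot)$, and $0\cdot u=q(0,\bot)$ for every class $u$. For $r>0$,
$$r\cdot q(n,x)=q\bigl(m,(r\alpha^{m-n})\cdot x\bigr)\quad\text{for any }m\ge n\text{ with }r\alpha^{m-n}\le1, \tag{2}$$
and
$$q(n,x)+q(n,y)=2\cdot q(n,x+_{1/2}y). \tag{3}$$
It is known that these operations are well defined and make $\mathrm{tscope}_\alpha(B)$ a cone, and that $x\mapsto q(0,x)$ is linear.

If $B$ is a pointed semitopological barycentric algebra, $\coprod_nB$ gets the coproduct topology and $\mathrm{tscope}_\alpha(B)$ the quotient topology. Explicitly,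
$$\mathcal W\subseteq\mathrm{tscope}_\alpha(B)\text{ is open}\iff\{x\in B\mid q(n,x)\in\mathcal W\}\text{ is open in }B\text{ for every }n\in\mathbb N. \tag{4}$$
It is known that $\mathrm{tscope}_\alpha(B)$ is then a semitopological cone, in fact the free semitopological cone over $B$, and that $x\mapsto q(0,x)$ is linear and continuous.

The simplest case is $B=[0,1]$ with the topology induced from $\mathbb R_+^\sigma$. Sending $q(n,x)$ to $\alpha^{-n}x$ identifies the telescope with $\mathbb R_+$ as a cone. By (4), a subset $V$ of $\mathbb R_+$ is open iff for each $n$ the set $V\cap[0,\alpha^{-n}]$ is empty, or all of $[0,\alpha^{-n}]$, or of the form $]c_n,\alpha^{-n}]$ with $c_n\ge 0$. Such a $V$ is upward closed, and if it is neither $\emptyset$ nor $\mathbb R_+$ it does not contain its infimum, so $V={]c,\infty[}$. Thus the telescope of $[0,1]$ is $\mathbb R_+^\sigma$, which is a topological cone.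

The problem comes from Jean Goubault-Larrecq, "Semitopological Barycentric Algebras", arXiv:2512.12865 (2025): *let $B$ be a pointed topological barycentric algebra and $\alpha\in{]0,1[}$; is $\mathrm{tscope}_\alpha(B)$ necessarily a topological cone?* The answer is no.

**Theorem 1.** Let $B_X$ be the set of functions $f\colon\mathbb N^*\cup\{\infty\}\to[0,1]$ with $\lim_{i\to\infty}f(i)=f(\infty)$. Let $B_Y$ be the set of functions $g\colon(\mathbb N^*\times\mathbb N^*)\cup\{\infty\}\to[0,1]$ with $|g(k,j)-g(\infty)|\le1/k$ for all $k,j\ge1$. Let $B=B_X\times B_Y$, viewed as a subset of $\mathbb R_+^I$ with $I=(\mathbb N^*\cup\{\infty\})\sqcup((\mathbb N^*\times\mathbb N^*)\cup\{\infty\})$. Give it the operations $x+_ay=ax+(1-a)y$, the element $\bot=0$, and the subspace topology from the product $(\mathbb R_+^\sigma)^I$. Then $B$ is a pointed topological barycentric algebra, and for every $\alpha\in{]0,1[}$ addition on $\mathrm{tscope}_\alpha(B)$ is not jointly continuous.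

Note that one and the same $B$ serves all $\alpha$.

## 4. Boxes chosen level by level, and the point where they get stuck

Before the counterexample, let us try to prove that addition *is* continuous. This shows where to aim. Let $B$ be any pointed topological barycentric algebra, let $u+v\in\mathcal W$ with $\mathcal W$ open, and write $u=q(N,x)$, $v=q(N,y)$ with a common index. For each $n$ put
$$O_n=\{(a,b)\in B\times B\mid q(n,a)+q(n,b)\in\mathcal W\}.$$
Three facts hold.

* $(x,y)\in O_N$.
* $O_n$ is open in $B\times B$. Indeed $q(n,a)+q(n,b)=2\cdot q(n,a+_{1/2}b)$ by (3). The map $(a,b)\mapsto a+_{1/2}b$ is jointly continuous. If $m\ge n$ satisfies $2\alpha^{m-n}\le1$, then $z\mapsto2\cdot q(n,z)=q(m,(2\alpha^{m-n})\cdot z)$ is continuous.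
* If $(a,b)\in O_n$, then $(\alpha\cdot a,\alpha\cdot b)\in O_{n+1}$, by (1).

So at each single level there is no difficulty. We can choose an open box $U_N\times V_N\subseteq O_N$ around $(x,y)$. But an open set of the telescope must have open slices at *all* levels, so the boxes must be continued upward. The next lemma says that this is all one has to do.

**Lemma 1 (criterion).** With the notation above, suppose that there are open sets $U_n,V_n\subseteq B$ for $n\ge N$ with
$$x\in U_N,\quad y\in V_N,\quad U_n\times V_n\subseteq O_n,\quad \alpha\cdot U_n\subseteq U_{n+1},\quad\alpha\cdot V_n\subseteq V_{n+1}. \tag{5}$$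
Then there are open sets $\mathcal U\ni u$ and $\mathcal V\ni v$ of $\mathrm{tscope}_\alpha(B)$ with $\mathcal U+\mathcal V\subseteq\mathcal W$.

**Proof.** Let $\mathcal U=\bigcup_{n\ge N}q(\{n\}\times U_n)$ and $\mathcal V=\bigcup_{n\ge N}q(\{n\}\times V_n)$. Clearly $u\in\mathcal U$ and $v\in\mathcal V$.

To see that $\mathcal U$ is open, we compute its slices. We claim that
$$q(m,z)\in\mathcal U\iff\alpha^{k-m}\cdot z\in U_k\text{ for some }k\ge m,N.$$
Suppose $q(m,z)=q(n,a)$ with $n\ge N$ and $a\in U_n$. By definition of $\sim$ there is $k\ge m,n$ with $\alpha^{k-m}\cdot z=\alpha^{k-n}\cdot a$. Applying $\alpha\cdot U_l\subseteq U_{l+1}$ for $l=n,\dots,k-1$ gives $\alpha^{k-n}\cdot a\in U_k$. Conversely $q(m,z)=q(k,\alpha^{k-m}\cdot z)$ by (1), which lies in $\mathcal U$ if $\alpha^{k-m}\cdot z\in U_k$ and $k\ge N$. Hence the $m$-th slice of $\mathcal U$ is the union, over $k\ge\max(m,N)$, of the preimages of the open sets $U_k$ under the continuous maps $z\mapsto\alpha^{k-m}\cdot z$. It is open, so $\mathcal U$ is open by (4). The same goes for $\mathcal V$.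

Finally let $a\in U_n$ and $b\in V_{n'}$ with $n,n'\ge N$, and put $k=\max(n,n')$. Then $q(n,a)=q(k,\alpha^{k-n}\cdot a)$ with $\alpha^{k-n}\cdot a\in U_k$, and $q(n',b)=q(k,\alpha^{k-n'}\cdot b)$ with $\alpha^{k-n'}\cdot b\in V_k$. Since $U_k\times V_k\subseteq O_k$, we get $q(n,a)+q(n',b)\in\mathcal W$. $\square$

Now try to satisfy (5) by induction. Given $U_n\times V_n\subseteq O_n$, we know that $(\alpha\cdot U_n)\times(\alpha\cdot V_n)\subseteq O_{n+1}$, and we need an *open* box between these two sets. Each point of the product has an open box around it inside $O_{n+1}$, but a union of boxes is not a box. In general, a product of two sets contained in an open set need not be contained in an open box inside it. In the Euclidean plane, $\mathbb R\times\{0\}$ lies in the open set $\{(s,t)\mid|t|<1/(1+s^2)\}$, but no $\mathbb R\times{]-\delta,\delta[}$ does, since $(s,\delta/2)$ is outside as soon as $1/(1+s^2)\le\delta/2$. This is the exact point at which the induction stops.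

Two kinds of extra hypothesis let it continue: either $\alpha\cdot U_n$ and $\alpha\cdot V_n$ become open after taking upward closures, or the sets $U_n$, $V_n$ can be kept small enough, in a compactness sense, for a tube-lemma argument. Both are carried out in Sections 7 and 8. A counterexample must escape both. The algebra of Theorem 1 does it with two factors: $B_X$ lacks the compactness and $B_Y$ lacks the openness.

Look at the set $W$ with this in mind. A neighborhood of the first summand $(1,0)$ at level $0$ restricts $f$ on a finite set $F$ only. If $k\ge\max F$, then $f$ may vanish on the block $k<i\le k+j$, for *every* $j$. At level $0$ this need not do any harm, since there $W$ is automatic in all rows $k\ge4$. But at a level $n$ with $\alpha^n\le1/k$, row $k$ of $g$ is free to drop to $0$. At that level the second summand has to protect infinitely many grid points $(k,1),(k,2),\dots$ with finitely many lower bounds. It cannot. This is the proof; what remains is to write it out.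

## 5. Proof of Theorem 1

**Step 1: $B$ is a pointed topological barycentric algebra.** This step checks that $B$ satisfies the hypotheses of the problem. The limit condition and the inequalities $|g(k,j)-g(\infty)|\le1/k$ are preserved by convex combinations, so $B$ is a convex subset of a real vector space, hence a barycentric algebra. It contains $0$, and $a\cdot x=ax$. Every basic open set of $(\mathbb R_+^\sigma)^I$ containing $0$ is the whole space, so $B$ is the only open subset of $B$ containing $\bot$.

For joint continuity we work coordinatewise. It suffices to show that $(a,s,t)\mapsto as+(1-a)t$ is continuous from $[0,1]\times\mathbb R_+^\sigma\times\mathbb R_+^\sigma$ to $\mathbb R_+^\sigma$. Let $as+(1-a)t>c\ge0$. Choose $s_1\in[0,s[$ if $s>0$, and $s_1=0$ if $s=0$; choose $t_1$ from $t$ in the same way. Taking $s_1,t_1$ close enough to $s,t$ we may assume $as_1+(1-a)t_1>c$. With $s_1,t_1$ fixed, the expression $a's_1+(1-a')t_1$ is a continuous function of $a'$, so it is $>c$ for all $a'$ in some neighborhood of $a$. Let $s'\in{]s_1,\infty[}$ (any $s'\in\mathbb R_+$ if $s=0$) and $t'\in{]t_1,\infty[}$ (any $t'\in\mathbb R_+$ if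 $t=0$). These are open neighborhoods of $s$ and $t$ in $\mathbb R_+^\sigma$, and $s'\ge s_1$, $t'\ge t_1$ in all cases, so
$$a's'+(1-a')t'\ge a's_1+(1-a')t_1>c .$$

From now on fix $\alpha\in{]0,1[}$.

**Step 2: coordinates on the telescope.** This step replaces classes by honest functions, so that sums can be computed pointwise. Put
$$\theta\bigl(q(n,x)\bigr)=\alpha^{-n}x\in\mathbb R_+^I .$$
We have $(m,x)\sim(n,y)$ iff $\alpha^{k-m}x=\alpha^{k-n}y$ for some $k\ge m,n$, i.e. iff $\alpha^{-m}x=\alpha^{-n}y$. So $\theta$ is well defined and injective. It is additive: for $m\ge n$ with $2\alpha^{m-n}\le1$, (3) and (2) give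
$$q(n,x)+q(n,y)=2\cdot q\bigl(n,\tfrac{x+y}2\bigr)=q\bigl(m,2\alpha^{m-n}\tfrac{x+y}2\bigr),$$
and $\theta$ maps this to $\alpha^{-m}\cdot2\alpha^{m-n}\frac{x+y}2=\alpha^{-n}(x+y)=\theta(q(n,x))+\theta(q(n,y))$. Any two classes have a common index, so this covers all sums.

**Step 3: $\mathcal W=\theta^{-1}(W)$ is open in $\mathrm{tscope}_\alpha(B)$.** This step turns the set $W$ of Section 1 into a test set for continuity. By (4) we fix $n\in\mathbb N$, put $\lambda=\alpha^{-n}$, and show that
$$W_n=\{z\in B\mid\lambda z\in W\}$$
is open in $B$. Let $(f,g)\in W_n$. We look for a neighborhood of $(f,g)$ inside $W_n$, given by finitely many strict lower bounds. The demands fall into three groups.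

*Rows $k\ge4\lambda$.* Let $(f',g')\in B$ with $\lambda g'(\infty)>\frac34$. Then for $k\ge4\lambda$ and every $j$,
$$\lambda g'(k,j)\ge\lambda g'(\infty)-\frac\lambda k>\frac34-\frac14=\frac12 .$$
So for such $(f',g')$ all demands in these rows hold automatically for $\lambda(f',g')$.

*Rows $k<4\lambda$, large $j$.* There are finitely many such $k$. For each of them choose $i_k>k$ with $\lambda f(i_k)>\frac12$. This is possible because $\lambda f(i)\to\lambda f(\infty)>\frac34$. If $j\ge i_k-k$, then $k<i_k\le k+j$, so any $(f',g')$ with $\lambda f'(i_k)>\frac12$ meets the demand at $(k,j)$.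

*Rows $k<4\lambda$, small $j$.* Finitely many pairs $(k,j)$ remain, namely those with $k<4\lambda$ and $1\le j<i_k-k$. Since $\lambda(f,g)\in W$, for each of them either $\lambda g(k,j)>\frac12$, or $\lambda f(i_{k,j})>\frac12$ for some $i_{k,j}$ with $k<i_{k,j}\le k+j$. Fix one such true inequality for each pair.

Now let $N$ be the set of $(f',g')\in B$ satisfying

* $\lambda f'(\infty)>\frac34$ and $\lambda g'(\infty)>\frac34$;
* $\lambda f'(i_k)>\frac12$ for all $k<4\lambda$;
* for each $k<4\lambda$ and $1\le j<i_k-k$, the inequality just fixed, with $(f',g')$ in place of $(f,g)$.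

These are finitely many strict lower bounds on coordinates, so $N$ is open in $B$. It contains $(f,g)$, and the discussion of the three groups shows that $N\subseteq W_n$. So $W_n$ is open.

**Step 4: the point where continuity will fail.** This step sets up the contradiction. Let $x=(1,0)$ and $y=(0,1)$, where $0$ and $1$ are constant functions. Both lie in $B$. Let $u=q(0,x)$ and $v=q(0,y)$. Then $\theta(u+v)=(1,1)\in W$, so $u+v\in\mathcal W$. Suppose that there are open sets $\mathcal U\ni u$ and $\mathcal V\ni v$ with $\mathcal U+\mathcal V\subseteq\mathcal W$.

**Step 5: at level $0$, the first summand acquires arbitrarily long gaps after a fixed $k$.** This step extracts from $\mathcal U$ the number $k$. The set $U_0=\{z\in B\mid q(0,z)\in\mathcal U\}$ is open and contains $(1,0)$, so it contains a basic neighborhood of $(1,0)$, given by finitely many bounds $h(i)>c_i$ with $c_i\ge0$ that $(1,0)$ satisfies. None of these bounds concerns the second component, since $0>c_i$ is false. Those on the first component have $c_i<1$. Hence there are a finite $F\subseteq\mathbb N^*$ and $\varepsilon>0$ such that every $(f,0)\in B$ with $f(\infty)>1-\varepsilon$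 and $f(i)>1-\varepsilon$ for $i\in F$ lies in $U_0$. Choose $k\ge1$ with $k\ge\max F$ (any $k\ge1$ if $F=\emptyset$). For $j\ge1$ let
$$d_j(i)=0\ \text{ if }k<i\le k+j,\qquad d_j=1\ \text{ elsewhere, including at }\infty .$$
Then $d_j\in B_X$, since $d_j(i)=1$ for all $i>k+j$. Moreover $d_j=1$ on $F\cup\{\infty\}$. So $(d_j,0)\in U_0$ *for every* $j\ge1$, with the same $k$.

**Step 6: at a level $n$ depending on $k$, the second summand vanishes at one point of row $k$.** This step uses the freedom to choose the level after $k$. Choose $n$ with $\alpha^n\le1/k$. The set $V_n=\{z\in B\mid q(n,z)\in\mathcal V\}$ is open. It contains $\alpha^ny=(0,\alpha^n)$ because $q(n,\alpha^n\cdot y)=q(0,y)=v$. As in Step 5, basic neighborhoods of $(0,\alpha^n)$ put no bound on the first component. So there are a finite $G\subseteq\mathbb N^*\times\mathbb N^*$ and $\varepsilon'>0$ such that $(0,g)\in V_n$ whenever $(0,g)\in B$, $g(\infty)>\alpha^n-\varepsilon'$, and $g>\alpha^n-\varepsilon'$ on $G$. Row $k$ is infinite and $G$ is finite, so we can choose $j\ge1$ with $(k,j)\notin G$. Let $g_j$ equal $\alpha^n$ everywhere except that $g_j(k,j)=0$. Its only deviation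 from $g_j(\infty)=\alpha^n$ is at $(k,j)$, where it is $\alpha^n\le1/k$. So $g_j\in B_Y$, and therefore $(0,g_j)\in V_n$.

**Step 7: the sum leaves $\mathcal W$.** This step combines the two perturbations at the pair $(k,j)$. By Steps 5 and 6, $u'=q(0,(d_j,0))\in\mathcal U$ and $v'=q(n,(0,g_j))\in\mathcal V$, and by Step 2
$$\theta(u'+v')=(d_j,\alpha^{-n}g_j).$$
At $(k,j)$ we have $\alpha^{-n}g_j(k,j)=0$, and $d_j(i)=0$ for all $i$ with $k<i\le k+j$. So the demand at $(k,j)$ is violated, $\theta(u'+v')\notin W$, and $u'+v'\notin\mathcal W$. This contradicts $\mathcal U+\mathcal V\subseteq\mathcal W$. Hence $+$ is not continuous at $(u,v)$, and $\mathrm{tscope}_\alpha(B)$ is not a topological cone. $\blacksquare$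

The order of choices matters: first $\mathcal U$ gives $F$ and $k$, then $k$ gives $n$, then $\mathcal V$ at level $n$ gives $G$ and $j$, and $d_j$ is available for that $j$ because Step 5 worked for all $j$ at once.

**Remark (embedding is not the obstacle).** The failure is not caused by $B$ failing to embed in a topological cone. The space $B$ is a subspace of the topological cone $(\mathbb R_+^\sigma)^I$. It is second countable, because $I$ is countable and $\mathbb R_+^\sigma$ has the countable base consisting of $\mathbb R_+$ and the sets $]c,\infty[$ with $c\ge 0$ rational. It is $T_0$, because two distinct elements $h,h'$ satisfy, up to exchanging them, $h(i)<h'(i)$ for some $i$, and then $\{z\mid z(i)>h(i)\}$ contains $h'$ and not $h$. Moreover $x\mapsto q(0,x)$ is a topological embedding. It is continuous, and it is injective since $\theta(q(0,x))=x$. For $O$ open in $(\mathbb R_+^\sigma)^I$, the set $\theta^{-1}(O)$ is open by (4), since $\{z\in B\mid\alpha^{-n}z\in O\}$ is open for every $n$, and the preimage of $\theta^{-1}(O)$ under $x\mapsto q(0,x)$ is $O\cap B$.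

## 6. Positive results, and joint continuity of scalar multiplication

For open sets $P,O$ of a space, write $P\ll O$ if every open cover of $O$ (a family of open sets whose union contains $O$) has a finite subfamily covering $P$. Using the cover $\{O\}$, we see that $P\ll O$ implies $P\subseteq O$. Also, if $P_1\subseteq P\ll O\subseteq O_1$ with $P_1,O_1$ open, then $P_1\ll O_1$.

**Definition (core-compact, locally compact).** A space is *core-compact* if whenever $x\in O$ with $O$ open, there is an open $P$ with $x\in P\ll O$. It is *locally compact* if every point has a base of compact, not necessarily open, neighborhoods.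

Locally compact spaces are core-compact: if $K\subseteq O$ is a compact neighborhood of $x$ and $P$ is its interior, then any open cover of $O$ has a finite subfamily covering $K\supseteq P$. For example, in $[0,1]$ with the topology induced from $\mathbb R_+^\sigma$ and $0\le b<c<1$, we have $]c,1]\ll{]b,1]}$: any open cover of $]b,1]$ has a member containing $c$, and this member, being upward closed, contains $]c,1]$.

Below, $\uparrow$ denotes upward closure in the specialization preordering.

**Theorem 2.** Let $B$ be a pointed topological barycentric algebra and $\alpha\in{]0,1[}$.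

1. Scalar multiplication $\mathbb R_+\times\mathrm{tscope}_\alpha(B)\to\mathrm{tscope}_\alpha(B)$ is always jointly continuous. So only addition can fail.
2. If $B$ is core-compact, then $\mathrm{tscope}_\alpha(B)$ is a topological cone.
3. If $\uparrow(\alpha\cdot U)$ is open for every open $U\subseteq B$, then $\mathrm{tscope}_\alpha(B)$ is a topological cone.
4. The algebra $B_Y$ of Theorem 1 is locally compact, and $B_X$ satisfies the hypothesis of (3). So $\mathrm{tscope}_\alpha(B_X)$ and $\mathrm{tscope}_\alpha(B_Y)$ are topological cones, whereas $\mathrm{tscope}_\alpha(B_X\times B_Y)$ is not. In particular the class of $B$ with $\mathrm{tscope}_\alpha(B)$ a topological cone is not closed under binary products. Moreover the canonical continuous linear bijection $\mathrm{tscope}_\alpha(B_X\times B_Y)\to\mathrm{tscope}_\alpha(B_X)\times\mathrm{tscope}_\alpha(B_Y)$ is not a homeomorphism.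

**Proof of Theorem 2(1).** The purpose is to test continuity on representatives, which is legitimate here because one factor is $\mathbb R_+$. By J.H.C. Whitehead's theorem, if $K$ is locally compact Hausdorff and $q$ is a quotient map, then $\mathrm{id}_K\times q$ is a quotient map. We apply this to $K=\mathbb R_+$. So it suffices to show that $(r,(n,x))\mapsto r\cdot q(n,x)$ is continuous on $\mathbb R_+\times\coprod_nB$. The sets $[0,R[\,\times\{n\}\times B$, with $R>0$ and $n\in\mathbb N$, form an open cover of that space, so we may work on one of them. Choose $m\ge n$ with $R\alpha^{m-n}\le1$. There the map is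
$$(r,x)\mapsto q\bigl(m,(r\alpha^{m-n})\cdot x\bigr).$$
For $r>0$ this is (2). For $r=0$ it is also correct, since $0\cdot x=x+_0\bot=\bot+_1x=\bot$ and $q(m,\bot)=q(m,\alpha^m\cdot\bot)=q(0,\bot)$. The map is continuous because $(a,x)\mapsto x+_a\bot$ is continuous from $[0,1]\times B$ to $B$ and $z\mapsto q(m,z)$ is continuous. $\square$

For (2) and (3) only addition is left. By Lemma 1 it suffices to produce, for all $u,v$ and all open $\mathcal W\ni u+v$, open sets $U_n,V_n$ satisfying (5).

## 7. When upward closures of scaled open sets are open

**Proof of Theorem 2(3).** The purpose is to take the smallest conceivable sets at the next level and observe that they are open. Choose open $U_N\ni x$ and $V_N\ni y$ with $U_N\times V_N\subseteq O_N$, and define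
$$U_{n+1}=\uparrow(\alpha\cdot U_n),\qquad V_{n+1}=\uparrow(\alpha\cdot V_n)\qquad(n\ge N).$$
These are open by hypothesis, and clearly $\alpha\cdot U_n\subseteq U_{n+1}$, $\alpha\cdot V_n\subseteq V_{n+1}$. We show $U_n\times V_n\subseteq O_n$ by induction on $n$. Suppose this holds for $n$, and let $(a',b')\in U_{n+1}\times V_{n+1}$, so $a'\ge\alpha\cdot a$ and $b'\ge\alpha\cdot b$ with $a\in U_n$, $b\in V_n$. Then $(a,b)\in O_n$, hence $(\alpha\cdot a,\alpha\cdot b)\in O_{n+1}$. Open subsets of a product are upward closed for the componentwise specialization preordering: there is an open box $P\times Q\subseteq O_{n+1}$ containing $(\alpha\cdot a,\alpha\cdot b)$, and then $a'\in P$ and $b'\in Q$. So $(a',b')\in O_{n+1}$. Thus (5) holds, and Lemma 1 together with (1) of Theorem 2 gives the conclusion. $\square$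

**Example.** In $[0,1]$ with the topology induced from $\mathbb R_+^\sigma$, $\uparrow(\alpha\cdot{]c,1]})={]\alpha c,1]}$ for $0\le c<1$ and $\uparrow(\alpha\cdot[0,1])=[0,1]$. So the hypothesis of (3) holds.

**Remark ($B_Y$ does not satisfy the hypothesis of (3)).** Let $0<a<1$ and $U=\{g\in B_Y\mid g(\infty)>a\}$. Fix $k\ge1/(\alpha a)$, and then $c\in{]a,1]}$ with $c-a\le(1-\alpha)/(\alpha k)$. The constant function $\alpha c$ is in $\alpha\cdot U$. For each $j$ let $g'_j$ equal $\alpha c$ everywhere except that $g'_j(k,j)=\alpha c-\frac1k$, which is positive because $\frac1k\le\alpha a<\alpha c$. Then $g'_j\in B_Y$, and every neighborhood of the constant $\alpha c$ contains $g'_j$ for all but finitely many $j$. But $g'_j\notin\uparrow(\alpha\cdot U)$. The specialization preordering of $B_Y$ is pointwise (the short argument is given for $B_X$ in Section 9 and applies without change), so $g_j'\in\uparrow(\alpha\cdot U)$ would give $h\in U$ with $g'_j\ge\alpha h$ pointwise, and then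
$$g'_j(k,j)\ge\alpha h(k,j)\ge\alpha h(\infty)-\frac\alpha k>\alpha a-\frac\alpha k .$$
On the other hand $\alpha c-\frac1k\le\alpha a-\frac\alpha k$ by the choice of $c$, a contradiction. So $\uparrow(\alpha\cdot U)$ is not open. The reason is that elements of $\alpha\cdot B_Y$ deviate by at most $\alpha/k$ in row $k$, whereas elements of $B_Y$ may deviate by $1/k$: each level gives new room.

## 8. Core-compactness and a two-sided tube argument

The aim here is to prove Theorem 2(2) by keeping, at each level, a pair of nested open sets on each side, the smaller one $\ll$ the larger one. The gap plays the role of compactness. Two facts about $\ll$ are needed.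

**Fact A.** If $P_i\ll O_i$ for finitely many $i$, then $\bigcup_iP_i\ll\bigcup_iO_i$. Indeed an open cover of $\bigcup_iO_i$ covers each $O_i$, so it has a finite subfamily covering $P_i$; take the union of these finite subfamilies.

**Fact B (interpolation).** In a core-compact space, if $P\ll O$, then $P\ll P''\ll O$ for some open $P''$. For each $z\in O$, core-compactness gives an open $R'_z$ with $z\in R'_z\ll O$ and then an open $R_z$ with $z\in R_z\ll R'_z$. The sets $R_z$ cover $O$, so finitely many of them cover $P$. Let $P''$ be the union of the corresponding $R'_z$. By Fact A, the union of the chosen $R_z$ is $\ll P''$, hence $P\ll P''$, and $P''\ll O$.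

**Lemma 2 (one step up).** Let $B$ be core-compact, $h\colon B\to B$ continuous, $S\subseteq B\times B$ open, $U\ll U'$ and $V\ll V'$ open in $B$, with $(h\times h)(U'\times V')\subseteq S$. Then there are open $P\ll P'$ and $Q\ll Q'$ with $h(U)\subseteq P$, $h(V)\subseteq Q$ and $P'\times Q'\subseteq S$.

**Proof.** By Fact B choose an open $U''$ with $U\ll U''\ll U'$. The two gaps on the $U$ side will be used at two different moments.

*A box for $h(U'')$ and one point $h(b)$.* Fix $b\in V'$. For each $a\in U'$ we have $(h(a),h(b))\in S$, so there are open $P'_{ab}\ni h(a)$ and $Q'_{ab}\ni h(b)$ with $P'_{ab}\times Q'_{ab}\subseteq S$. The open sets $h^{-1}(P'_{ab})$, $a\in U'$, cover $U'$, so finitely many of them cover $U''$. Let $P'_b$ be the union of the corresponding $P'_{ab}$ and $Q'_b$ the intersection of the corresponding $Q'_{ab}$ (the whole of $B$ if there are none). Both are open, $h(U'')\subseteq P'_b$, $h(b)\in Q'_b$, and $P'_b\times Q'_b\subseteq S$.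

*Letting $b$ vary.* For each $b\in V'$ choose an open $Q_b$ with $h(b)\in Q_b\ll Q'_b$. The sets $h^{-1}(Q_b)$, $b\in V'$, cover $V'$, so finitely many of them, for $b_1,\dots,b_r$, cover $V$. Put
$$Q=\bigcup_lQ_{b_l},\qquad Q'=\bigcup_lQ'_{b_l},\qquad P'=\bigcap_lP'_{b_l}$$
(with $P'=B$ if $r=0$). Then $Q\ll Q'$ by Fact A, and $h(V)\subseteq Q$. Also $P'\times Q'\subseteq S$: if $p\in P'$ and $s\in Q'$, then $s\in Q'_{b_l}$ for some $l$, and $p\in P'_{b_l}$. Finally $h(U'')\subseteq P'$.

*Restoring a gap on the first side.* For each $a\in U''$ we have $h(a)\in P'$, so there is an open $P_a$ with $h(a)\in P_a\ll P'$. The sets $h^{-1}(P_a)$, $a\in U''$, cover $U''$, so finitely many of them cover $U$. Let $P$ be the union of the corresponding $P_a$. Then $P\ll P'$ by Fact A, and $h(U)\subseteq P$. $\square$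

**Proof of Theorem 2(2).** The purpose is to iterate Lemma 2. Choose an open box $U'_N\times V'_N\subseteq O_N$ containing $(x,y)$ and, by core-compactness, open $U_N\ll U'_N$ and $V_N\ll V'_N$ with $x\in U_N$, $y\in V_N$. Suppose that $U_n\ll U'_n$ and $V_n\ll V'_n$ are given with $U'_n\times V'_n\subseteq O_n$. Apply Lemma 2 with $h(z)=\alpha\cdot z$ and $S=O_{n+1}$. Its hypothesis holds, because $(a,b)\in O_n$ implies $(\alpha\cdot a,\alpha\cdot b)\in O_{n+1}$. We obtain open $U_{n+1}\ll U'_{n+1}$ and $V_{n+1}\ll V'_{n+1}$ with
$$\alpha\cdot U_n\subseteq U_{n+1},\qquad\alpha\cdot V_n\subseteq V_{n+1},\qquad U'_{n+1}\times V'_{n+1}\subseteq O_{n+1}.$$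
Since $P\ll O$ implies $P\subseteq O$, we have $U_n\times V_n\subseteq U'_n\times V'_n\subseteq O_n$ for all $n\ge N$. So (5) holds. Conclude with Lemma 1 and (1) of Theorem 2. $\square$

**Remark ($B_X$ is not core-compact).** Let $O=\{f\in B_X\mid f(\infty)>\frac34\}$, and let $P$ be any open set containing the constant $1$. As in Step 5, there are a finite $F\subseteq\mathbb N^*$ and $\varepsilon>0$ such that $P$ contains all $f\in B_X$ with $f>1-\varepsilon$ on $F\cup\{\infty\}$. Take $k\ge1$ with $k\ge\max F$ (any $k\ge1$ if $F=\emptyset$), and let $d_j$ be as in Step 5, so that $d_j\in P$ for all $j$. The sets $\{f\in B_X\mid f(i)>\frac12\}$ with $i>k$ cover $O$. A finite subfamily uses only indices $i\le k+j$ for some $j\ge1$, and then $d_j\in P$ lies in none of its members. So $P\ll O$ fails. The functions $d_j$ of the counterexample are thus exactly witnesses that $B_X$ is not core-compact.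

## 9. Two good factors with a bad product

**Proof of Theorem 2(4).** The argument of Step 1 in Section 5, applied to each factor, shows that $B_X$ and $B_Y$ are pointed topological barycentric algebras.

**Step A: $B_Y$ is locally compact.** This step makes (2) applicable to $B_Y$. The inequalities $|g(k,j)-g(\infty)|\le1/k$ define a closed subset of a power of $[0,1]$ in the Euclidean product topology, so $B_Y$ is compact in that topology, by Tychonoff's theorem. Let $g$ belong to a basic open set $\{h\in B_Y\mid h(i)>a_i,\ i\in F\}$ with $F$ finite and $a_i\ge0$. Pick $b_i$ with $a_i<b_i<g(i)$, and let $K=\{h\in B_Y\mid h(i)\ge b_i,\ i\in F\}$. Then $K$ is closed in the Euclidean topology, hence Euclidean-compact, hence compact in the given topology, which is coarser. It lies inside the given basic neighborhood, and it is a neighborhood of $g$ because it contains the open set $\{h\in B_Y\mid h(i)>b_i,\ i\in F\}\ni g$.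

**Step B: $B_X$ satisfies the hypothesis of (3).** This step makes (3) applicable to $B_X$. The specialization preordering of $B_X$ is the pointwise order: $f\le f'$ means that, for all $i$ and all $c\ge0$, $f(i)>c$ implies $f'(i)>c$. This holds if $f(i)\le f'(i)$ for all $i$, and it fails with $c=f'(i)$ if $f(i)>f'(i)$ for some $i$.

Since $U\mapsto\uparrow(\alpha\cdot U)$ commutes with unions, it suffices to consider a basic set $U=\{f\in B_X\mid f(i)>a_i,\ i\in F\}$ with $F$ finite and $a_i\ge0$. If some $a_i\ge1$, then $U=\emptyset$ and $\uparrow(\alpha\cdot U)=\emptyset$ is open. Otherwise we claim that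
$$\uparrow(\alpha\cdot U)=\{f\in B_X\mid f(i)>\alpha a_i,\ i\in F\},$$
which is open. The inclusion $\subseteq$ is clear: if $f\ge\alpha h$ with $h\in U$, then $f(i)\ge\alpha h(i)>\alpha a_i$ on $F$. Conversely, let $f\in B_X$ with $f(i)>\alpha a_i$ for $i\in F$, and put $f'=\min(f,\alpha)$. Then $f'\le f$. The function $\frac1\alpha f'=\min(\frac1\alpha f,1)$ takes values in $[0,1]$ and satisfies $\frac1\alpha f'(i)\to\frac1\alpha f'(\infty)$, so it lies in $B_X$. On $F$ we have $\frac1\alpha f'(i)>a_i$, because $\frac1\alpha f(i)>a_i$ and $1>a_i$. So $\frac1\alpha f'\in U$, $f'\in\alpha\cdot U$, and $f\in\uparrow(\alpha\cdot U)$.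

**Step C: the product.** This step compares the telescope of the product with the product of the telescopes. By Step A and (2), $\mathrm{tscope}_\alpha(B_Y)$ is a topological cone. By Step B and (3), so is $\mathrm{tscope}_\alpha(B_X)$. Their product, with componentwise operations and the product topology, is then a topological cone. By Theorem 1, $\mathrm{tscope}_\alpha(B_X\times B_Y)$ is not. So the class of $B$ whose telescope is a topological cone is not closed under binary products. Consider the map
$$\Phi\colon\mathrm{tscope}_\alpha(B_X\times B_Y)\to\mathrm{tscope}_\alpha(B_X)\times\mathrm{tscope}_\alpha(B_Y),\qquad[(n,(f,g))]_\alpha\mapsto\bigl([(n,f)]_\alpha,[(n,g)]_\alpha\bigr).$$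
It is well defined, since an equality $\alpha^{k-m}\cdot(f,g)=\alpha^{k-n}\cdot(f',g')$ gives the same equality in each component. It is injective: if the two components become equal at indices $k_1$ and $k_2$, both are equal at index $\max(k_1,k_2)$. It is surjective, because two classes can be written with a common index $n$. It is linear, because scaling and $+_{1/2}$ are computed componentwise in (2) and (3). It is continuous, because each of its two components is continuous on every summand $\{n\}\times(B_X\times B_Y)$.

If $\Phi$ were a homeomorphism, it would carry the jointly continuous operations of the product cone back to $\mathrm{tscope}_\alpha(B_X\times B_Y)$, making it a topological cone and contradicting Theorem 1. So $\Phi$ is a continuous linear bijection that is not a homeomorphism. $\blacksquare$
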